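\title{A McDuff crossed product by an action with closed image modulo approximately inner automorphisms}

\begin{abstract}
Let a group $G$ act on a factor $M$. Assume that $G$ embeds with closed image in the quotient of $\operatorname{Aut}M$ by the approximately inner automorphisms, and that every asymptotically $G$-invariant centralizing sequence of $M$ is trivial. We show that $M\rtimes G$ need not be full: there is an example with $M$ of type II$_1$ and $G$ countable discrete in which $M\rtimes G$ is a McDuff factor. For countable discrete groups acting on II$_1$ factors we locate the defect. The first assumption is equivalent to a gap inequality for the unitaries of $M$, while the same inequality for all elements of $M$ does give fullness. Fullness also follows when $M$ is full or $G$ is not inner amenable.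
\end{abstract}

\section{The question and the results}

Let $N$ be a von Neumann algebra with separable predual $N_*$. For $\omega\in N_*$ and $a\in N$ put $(\omega\cdot a)(x)=\omega(ax)$ and $(a\cdot\omega)(x)=\omega(xa)$. A sequence $(a_n)$ in $N$ is \emph{centralizing} if $\sup_n\|a_n\|<\infty$ and $\|\omega\cdot a_n-a_n\cdot\omega\|\to0$ for every $\omega\in N_*$. It is \emph{trivial} if $a_n-t_n1\to0$ $*$-strongly for some bounded sequence of scalars $t_n$. Centralizing sequences form an asymptotic version of the center, and a factor with separable predual is \emph{full} if and only if all its centralizing sequences are trivial.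

For a factor $M$ with separable predual, $\operatorname{Aut}M$ is a Polish group for the topology of pointwise norm convergence on $M_*$. The closure $\overline{\operatorname{Inn}M}$ of the group of inner automorphisms $\operatorname{Ad}U=U\,\cdot\,U^*$ is a closed normal subgroup; let $\pi:\operatorname{Aut}M\to\operatorname{Aut}M/\overline{\operatorname{Inn}M}$ be the quotient homomorphism. Let $\alpha$ be a strongly continuous action of a locally compact second countable group $G$ on $M$, and consider two hypotheses.
\begin{itemize}
\item[(H1)] The homomorphism $\pi\circ\alpha$ is faithful and has closed image.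
\item[(H2)] Every centralizing sequence $(a_n)$ in $M$ such that $\alpha_g(a_n)-a_n\to0$ $*$-strongly for every $g\in G$ is trivial.
\end{itemize}
The following question comes from Marrakchi and Vaes \cite{MV}.
\begin{quote}
\textbf{Question.} Do (H1) and (H2) imply that $M\rtimes G$ is a full factor?
\end{quote}

For the trivial group, (H1) is empty and (H2) is the fullness of $M$. For the trivial action of $\mathbb Z$ on a full factor $M$, (H2) holds, (H1) fails, and $M\rtimes\mathbb Z=M\overline\otimes L(\mathbb Z)$ is not even a factor. So each hypothesis removes an evident obstruction, and one may hope that there is no other. Here is the argument one would try when $G$ is discrete and $M$ is of type II$_1$. Elements of $N=M\rtimes G$ have Fourier expansions $\sum_ga_gu_g$ with $a_g\in M$. In a centralizing sequence of $N$, the coefficients at $g=1$ form a sequence of the kind that (H2) makes trivial. A coefficient $a$ at $g\ne1$ almost satisfies $sa=a\alpha_g(s)$ for $s\in M$. If this relation holds exactly, then $aa^*$ is central, so $a$ is a multiple of a unitary,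 and $a\neq0$ makes $\alpha_g$ inner. Since (H1) keeps the $\alpha_g$ uniformly far from inner, one guesses that the coefficients at $g\ne1$ tend to zero and that the answer is yes.

The flaw is that in the approximate setting $aa^*$ is only approximately central. When $M$ is not full, $aa^*$ can be a projection far from the scalars, and about such $a$ hypothesis (H1) says nothing. The answer is no. Below, $R$ is the hyperfinite II$_1$ factor, and centralizing sequences of a II$_1$ factor are called central sequences (see Section~\ref{sec:prelim}).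

\begin{theorem}\label{thm:counter}
There are a II$_1$ factor $M$ with separable predual and an action of a countable discrete group $G$ on $M$ satisfying {\rm(H1)} and {\rm(H2)} such that $N=M\rtimes G$ is a II$_1$ factor with non-commuting central sequences, that is, $N\cong N\overline\otimes R$. In particular $N$ is not full.
\end{theorem}

The second theorem makes the heuristic precise and shows which extra hypotheses rescue it. A countable group $G$ is \emph{inner amenable} if there is a mean (a state on $\ell^\infty$) on $G\setminus\{1\}$ that is invariant under conjugation by $G$.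

\begin{theorem}\label{thm:positive}
Let $\alpha$ be an action of a countable discrete group $G$ on a II$_1$ factor $M$ with separable predual, and let $N=M\rtimes G$.
\begin{itemize}
\item[(a)] If $N$ is a full factor, then {\rm(H2)} holds.
\item[(b)] {\rm(H1)} holds if and only if there are a finite set $S\subset M$ and $\delta>0$ such that
\[\sum_{s\in S}\|sU-U\alpha_g(s)\|_2^2\ge\delta\quad\text{for all }g\ne1\text{ and all unitaries }U\in M.\]
\item[(c)] Suppose there are a finite set $S\subset M$ and $\delta>0$ such that
\[\sum_{s\in S}\|sa-a\alpha_g(s)\|_2^2\ge\delta\|a\|_2^2\quad\text{for all }g\ne1\text{ and all }a\in M.\]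
Then {\rm(H2)} implies that $N$ is a full factor.
\item[(d)] If $M$ is full, then {\rm(H1)} implies the condition in {\rm(c)}, and hence $N$ is full.
\item[(e)] If $G$ is not inner amenable, then {\rm(H2)} alone implies that $N$ is a full factor.
\end{itemize}
\end{theorem}

The fullness of $N$ in (d) is Jones' theorem. By (b) and (c), the defect of (H1) is exactly that it gives the gap for unitaries only. By (d) and (e), in any counterexample with $M$ of type II$_1$ and $G$ discrete, $M$ is not full and $G$ is inner amenable.

We prove Theorem~\ref{thm:positive} first, in Section~\ref{sec:positive}, because it tells us what a counterexample must look like. Section~\ref{sec:toy} shows the mechanism of the counterexample on the symmetric group $S_3$, and Sections~\ref{sec:construction}--\ref{sec:central} prove Theorem~\ref{thm:counter}.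

\section{Tracial algebras, automorphisms and crossed products}\label{sec:prelim}

Let $N$ be a von Neumann algebra with separable predual and a faithful normal tracial state $\tau$. Put $\|x\|_2=\tau(x^*x)^{1/2}$ and $\|x\|_1=\tau(|x|)$. We use the inequalities $\|axb\|_2\le\|a\|\,\|x\|_2\|b\|$, $\|xy\|_1\le\|x\|_2\|y\|_2$, $\|x\|_1\le\|x\|_2$ and $\|x\|_2^2\le\|x\|\,\|x\|_1$. On bounded sets, $*$-strong convergence is $\|\cdot\|_2$-convergence. A II$_1$ factor is an infinite-dimensional factor with such a trace; the trace is then unique, so every automorphism preserves it.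

\subsection*{Central sequences}
A bounded sequence $(x_n)$ in $N$ is \emph{central} if $\|[x_n,z]\|_2\to0$ for all $z\in N$. This is the same as centralizing. Indeed, for $\omega=\tau(z\,\cdot)$ we have $\|\omega\cdot x_n-x_n\cdot\omega\|=\|[x_n,z]\|_1$, such $\omega$ are dense in $N_*$, and on bounded sets $\|\cdot\|_1$ and $\|\cdot\|_2$ tend to zero together. Since $\|[x_n,z]\|_2\le2\|x_n\|\,\|z\|_2$, it is enough to test $z$ in a $\|\cdot\|_2$-dense subset. If all central sequences of $N$ are trivial, then $N$ is a factor, because a constant sequence in the center is central; so $N$ is a full factor.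

\subsection*{The group $\operatorname{Aut}M$}
Let $M$ be a II$_1$ factor with separable predual. The topology of $\operatorname{Aut}M$ is that of pointwise $\|\cdot\|_2$-convergence: $\tau(z\,\cdot)\circ\theta=\tau(\theta^{-1}(z)\,\cdot)$, and $\|\theta_k^{-1}(z)-\theta^{-1}(z)\|_2=\|\theta(b)-\theta_k(b)\|_2$ for $b=\theta^{-1}(z)$. Hence the open sets
\[O(S,\delta)=\Big\{\theta\in\operatorname{Aut}M:\ \sum_{s\in S}\|\theta(s)-s\|_2^2<\delta\Big\},\qquad S\subset M\text{ finite},\ \delta>0,\]
form a basis of neighborhoods of the identity. The quotient of a Polish group by a closed normal subgroup is a Polish group, and the quotient map is open. This applies to $\pi$.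

\subsection*{Crossed products}
Let $\alpha$ be a trace-preserving action of a countable group $G$ on $(M,\tau)$, where $M$ need not be a factor. The crossed product $N=M\rtimes_\alpha G$ is generated by $M$ and unitaries $u_g$ with $u_gu_h=u_{gh}$ and $u_gau_g^*=\alpha_g(a)$. It has the faithful normal trace $\tau(au_g)=\delta_{g,1}\tau(a)$, and the finite sums $\sum a_gu_g$ are $\|\cdot\|_2$-dense. Every $x\in N$ has a $\|\cdot\|_2$-convergent expansion $x=\sum_ga_gu_g$ with $a_g\in M$ and $\|x\|_2^2=\sum_g\|a_g\|_2^2$. For $s\in M$ and $h\in G$,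
\begin{equation}\label{eq:fourier}
sx=\sum_gsa_gu_g,\qquad xs=\sum_ga_g\alpha_g(s)u_g,\qquad u_hxu_h^*=\sum_g\alpha_h(a_{h^{-1}gh})u_g .
\end{equation}
The map $E(x)=a_1$ is the conditional expectation onto $M$: it is $M$-bimodular, contractive for $\|\cdot\|$ and $\|\cdot\|_2$, and $E(u_hxu_h^*)=\alpha_h(E(x))$ by \eqref{eq:fourier}.

\begin{lemma}\label{lem:outer}
If $M$ is a II$_1$ factor and no $\alpha_g$ with $g\ne1$ is inner, then $M\rtimes G$ is a II$_1$ factor. This applies under {\rm(H1)}.
\end{lemma}

\begin{proof}
Let $x=\sum_ga_gu_g$ be in the center. By \eqref{eq:fourier}, $a_g=sa_g\alpha_g(s)^*$ for every unitary $s\in M$, so $a_ga_g^*=sa_ga_g^*s^*$ and $a_ga_g^*$ is a scalar. If $a_g\ne0$, then $a_g$ is a multiple of some $U$ with $UU^*=1$, which is unitary because $M$ is finite, and $\alpha_g=\operatorname{Ad}U^*$. So $x=a_1\in M$, and $x$ is a scalar. Under (H1), an inner $\alpha_g$ has $\pi(\alpha_g)=1$, so $g=1$.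
\end{proof}

\section{When the crossed product is full}\label{sec:positive}

In this section $M$, $G$, $\alpha$, $N$ are as in Theorem~\ref{thm:positive}. Hypothesis (H2) enters the proofs of fullness only through the following lemma.

\begin{lemma}\label{lem:diagonal}
Assume {\rm(H2)}. If $(x_n)$ is central in $N$, then $(E(x_n))$ is trivial.
\end{lemma}

\begin{proof}
The sequence $(E(x_n))$ is bounded. For $b\in M$ we have $[E(x_n),b]=E([x_n,b])\to0$, and for $h\in G$ we have $\alpha_h(E(x_n))-E(x_n)=E(u_hx_nu_h^*-x_n)\to0$. Apply (H2).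
\end{proof}

\begin{proof}[Proof of {\rm(a)}]
Let $(a_n)$ be central in $M$ with $\alpha_g(a_n)-a_n\to0$ for all $g$. Then $[u_g,a_n]=(\alpha_g(a_n)-a_n)u_g\to0$, so $(a_n)$ asymptotically commutes with all finite sums $\sum b_gu_g$. Thus $(a_n)$ is central in $N$, hence trivial.
\end{proof}

\begin{proof}[Proof of {\rm(b)}]
Since $\|sU-U\alpha_g(s)\|_2=\|s-U\alpha_g(s)U^*\|_2$, the condition says that $O(S,\delta)$ contains no $\operatorname{Ad}U\circ\alpha_g$ with $g\neq1$.

Assume the condition and put $O=O(S,\delta)$. Suppose $\pi(\alpha_g)\in\pi(O)$. Then $\alpha_g=\psi\circ\theta$ with $\theta\in O$ and $\psi=\lim_k\operatorname{Ad}U_k$. So $\operatorname{Ad}U_k^*\circ\alpha_g\to\psi^{-1}\circ\alpha_g=\theta$, hence $\operatorname{Ad}U_k^*\circ\alpha_g\in O$ for large $k$, and $g=1$. Therefore $\pi\circ\alpha$ is injective and the subgroup $\Sigma=\pi(\alpha(G))$ meets the open set $\pi(O)$ only in the identity. Such a subgroup of a Hausdorff group is closed: if $V$ is an open neighborhood of $1$ with $V^{-1}V\subset\pi(O)$, each translate $hV$ contains at most one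 point of $\Sigma$, so no $h\notin\Sigma$ is in the closure of $\Sigma$.

Conversely, assume (H1). Then $\Sigma$ is a countable closed subgroup of a Polish group. By the Baire category theorem it has an isolated point, and by translation the identity is isolated: some open $V\ni1$ has $V\cap\Sigma=\{1\}$. Choose $O(S,\delta)\subset\pi^{-1}(V)$. For $g\ne1$ we have $\pi(\operatorname{Ad}U\circ\alpha_g)=\pi(\alpha_g)\ne1$ by faithfulness, so this element of $\Sigma$ is not in $V$, and $\operatorname{Ad}U\circ\alpha_g\notin O(S,\delta)$.
\end{proof}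

\begin{proof}[Proof of {\rm(c)}]
Let $x_n=\sum_ga_{n,g}u_g$ be central in $N$. By \eqref{eq:fourier}, $[s,x_n]=\sum_g(sa_{n,g}-a_{n,g}\alpha_g(s))u_g$. Applying the hypothesis to each coefficient gives
\[\delta\|x_n-E(x_n)\|_2^2=\delta\sum_{g\ne1}\|a_{n,g}\|_2^2\le\sum_{s\in S}\|[s,x_n]\|_2^2\to0 .\]
By Lemma~\ref{lem:diagonal}, $(E(x_n))$ is trivial, hence so is $(x_n)$.
\end{proof}

The coefficients $a_{n,g}$ are not unitaries, and their norms may all be small, so the inequality is needed for every $a$ and in homogeneous form. To pass from (b) to (c) one needs a quantitative version of Lemma~\ref{lem:outer}: an approximate intertwiner $a$ should be close to a multiple of a unitary. Its modulus is approximately central, and in a full factor this forces it near the scalars at a uniform rate. We use two facts. By Connes \cite[Theorem 2.1]{Connes}, if $M$ is a full II$_1$ factor there are unitaries $r_1,\dots,r_m\in M$ and $c>0$ with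
\begin{equation}\label{eq:connes}
\sum_{j=1}^m\|[r_j,\xi]\|_2^2\ge c\,\|\xi-\tau(\xi)1\|_2^2\qquad(\xi\in M).
\end{equation}
The Powers--St{\o}rmer inequality says that $\|h-k\|_2^2\le\|h^2-k^2\|_1$ for positive $h,k\in M$.

\begin{proof}[Proof of {\rm(d)}]
Take $S_0,\delta_0$ as in (b). Every element of $M$ is a linear combination of finitely many unitaries, so there is a finite set $S$ of unitaries, containing $r_1,\dots,r_m$, with $s_0=\sum_{s\in S}c_{s_0,s}\,s$ for each $s_0\in S_0$. By the Cauchy--Schwarz inequality, the condition in (b) holds for $S$ with $\delta=\delta_0/\sum_{s_0,s}|c_{s_0,s}|^2$.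

Let $g\ne1$ and $a\in M$ with $\|a\|_2=1$, and put $\eta^2=\sum_{s\in S}\|sa-a\alpha_g(s)\|_2^2$. Write $a=hU$ with $h=(aa^*)^{1/2}$; since $M$ is finite, $U$ can be taken unitary. For $s\in S$ let $b=sa\alpha_g(s)^*$. Then $bb^*=saa^*s^*=(shs^*)^2$, $\|b\|_2=1$ and $\|b-a\|_2\le\eta$, so
\[\|[s,h]\|_2^2=\|shs^*-h\|_2^2\le\|bb^*-aa^*\|_1\le\|(b-a)b^*\|_1+\|a(b-a)^*\|_1\le2\eta .\]
By \eqref{eq:connes}, $c\|h-\tau(h)1\|_2^2\le2m\eta$. As $\|h\|_2=1$ and $0\le\tau(h)\le1$,
\[\|a-U\|_2^2=\|h-1\|_2^2=2-2\tau(h)\le2\big(1-\tau(h)^2\big)=2\|h-\tau(h)1\|_2^2\le4m\eta/c .\]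
Since $\|sU-U\alpha_g(s)\|_2\le\|sa-a\alpha_g(s)\|_2+2\|a-U\|_2$, we obtain
\[\delta\le|S|\big(\eta+2(4m\eta/c)^{1/2}\big)^2 .\]
The right side tends to $0$ with $\eta$, so $\eta\ge\eta_0$ for some $\eta_0>0$ independent of $g$ and $a$. By homogeneity the condition in (c) holds with $\eta_0^2$. As $M$ is full, (H2) is automatic, and (c) applies.
\end{proof}

Part (e) controls the coefficients at $g\ne1$ through the group alone: commutation with $u_h$ makes their distribution over $G$ almost invariant under conjugation.

\begin{proof}[Proof of {\rm(e)}]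
Let $(x_n)$ be central in $N$. By Lemma~\ref{lem:diagonal}, $(E(x_n))$ is trivial, hence central in $N$. Subtracting it, we may assume $E(x_n)=0$, and we must show $\|x_n\|_2\to0$. If not, pass to a subsequence with $\|x_n\|_2$ bounded below and rescale so that $\|x_n\|_2=1$; the sequence stays bounded and central. Write $x_n=\sum_ga_{n,g}u_g$. Then $\mu_n(g)=\|a_{n,g}\|_2^2$ is a probability measure on $G\setminus\{1\}$. Fix $h$ and put $b_{n,g}=\alpha_h(a_{n,h^{-1}gh})$, the coefficients of $u_hx_nu_h^*$. Then
\[\sum_g|\mu_n(h^{-1}gh)-\mu_n(g)|\le\sum_g\|b_{n,g}-a_{n,g}\|_2\big(\|b_{n,g}\|_2+\|a_{n,g}\|_2\big)\le2\|u_hx_nu_h^*-x_n\|_2\to0\]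
by Cauchy--Schwarz. A weak$^*$ limit point of $(\mu_n)$ in $\ell^\infty(G\setminus\{1\})^*$ is a conjugation-invariant mean, so $G$ is inner amenable, a contradiction.
\end{proof}

\section{Gluing group elements: the case of $S_3$}\label{sec:toy}

A counterexample needs automorphisms $\alpha_v$ that are far from trivial as a whole but nearly trivial under an almost central projection $q_v$. If the $q_v$ add up to $1$, the sum $\sum_vq_vu_v$ is a candidate for a central unitary. By (H2) the projections $q_v$ must be moved by $G$, while the sum must not be. The following finite model has these features.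

Let $F=S_3$, let $B_0$ be the group von Neumann algebra of the free group on three generators, with canonical unitaries $b_1,b_2,b_3$, and let $\beta_k(b_i)=b_{k(i)}$ for $k\in F$. Let $P_0$ be the algebra of functions $f:F\to B_0$, with the trace given by the uniform measure on $F$. Define an action of $F$ on $P_0$ by
\[(\alpha_vf)(y)=\beta_{y^{-1}vy}\big(f(y)\big).\]
Over each point $y$ we see the action $\beta$, relabeled by conjugation by $y$. View $b_1$ as a constant function. Then $\alpha_v(b_1)(y)=b_{y^{-1}vy(1)}$, which equals $b_1$ exactly when $v$ fixes $y(1)$. As $\|b_i-b_j\|_2^2=2$ for $i\ne j$, and $y(1)$ is uniformly distributed on $\{1,2,3\}$,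
\[\|\alpha_v(b_1)-b_1\|_2^2=\tfrac43\ \text{ for a transposition }v,\qquad\|\alpha_v(b_1)-b_1\|_2^2=2\ \text{ for a $3$-cycle }v .\]
So every $v\ne1$ moves $b_1$ by a definite amount.

Let $q_i$ be the indicator function of $\{y:y(1)=i\}$ and $v_i$ the transposition fixing $i$. Then $b_1q_i=q_i\alpha_{v_i}(b_1)$: the projection $q_i$ is an exact intertwiner for $b_1$. In $P_0\rtimes F$ put
\[x=q_1u_{v_1}+q_2u_{v_2}+q_3u_{v_3}.\]
Scalar functions are fixed by $\alpha$, so the $q_i$ commute with the $u_v$. Hence $x=x^*$, $x^2=q_1+q_2+q_3=1$ and $\tau(x)=0$. If $y(1)=i$, then $y^{-1}v_iy$ is the transposition fixing $y^{-1}(i)=1$, namely $d=(2\,3)$. Therefore $xbx^*=\sum_iq_i\alpha_{v_i}(b)=\beta_d(b)$ for $b\in B_0$. The unitary $x$ commutes with $b_1$, although no $u_v$ with $v\neq1$ does.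

Finally let $\lambda\in F$ act on functions by $f\mapsto f(\lambda^{-1}\,\cdot)$ and on the $u_v$ by $u_v\mapsto u_{\lambda v\lambda^{-1}}$. Then $q_i\mapsto q_{\lambda(i)}$ and $u_{v_i}\mapsto u_{v_{\lambda(i)}}$. The projections are permuted and $x$ is fixed.

What matters is that the stabilizer $D=\{1,d\}$ of the point $1$ is not normal: only a proportion $1/3$ of the conjugates of a transposition lie in $D$. If $D$ contained a normal subgroup of $F$, its elements $v$ would satisfy $\alpha_v(b_1)=b_1$. Groups of order less than $6$ are abelian, so $S_3$ is the smallest case.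

The model has four defects, and each dictates one ingredient of the construction.
\begin{enumerate}
\item The unitary $x$ exchanges $b_2$ and $b_3$ and does not commute with the $u_v$. We take a direct sum of infinitely many finite groups $F_n$ and build $x_n$ from the $n$-th one; a given generator involves finitely many coordinates and commutes with $x_n$ for large $n$.
\item The algebra $P_0$ is not a factor. We cross it by right translations of $y$, which commute with the left translations. Since $(y\gamma)^{-1}v(y\gamma)=\gamma^{-1}(y^{-1}vy)\gamma$, right translation by $\gamma$ must be twisted by $\beta_\gamma$ to commute with $\alpha_v$.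
\item Scalar functions of $y_n$ will be central sequences of $M$. For (H2) the left translations must act with spectral gap, so we take them from a group with property (T).
\item The gap must hold after conjugation by an arbitrary unitary of $M$. We add free generators that detect the coefficients of such a unitary.
\end{enumerate}

\section{The construction}\label{sec:construction}

\subsection*{The groups}
Let $p_1,p_2,\dots$ be distinct primes and put
\[F_n=SL_3(\mathbb F_{p_n}),\qquad K=\prod_nF_n,\qquad K_0=\bigoplus_nF_n,\qquad\Lambda=SL_3(\mathbb Z).\]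
The compact group $K$ carries its Haar probability measure $dy$, and $K_0$ is a countable dense normal subgroup. We write $y_n$ for the $n$-th coordinate and view $F_n\subset K_0$. Let $D_n=\{d\in F_n:de_1=e_1\}$, with $e_1$ the first basis vector, and $D=\bigoplus_nD_n$.

Reduction modulo the $p_n$ gives a homomorphism $\Lambda\to K$, and we write $\lambda$ also for the image of $\lambda\in\Lambda$. The image is dense. Indeed, $F_n$ is generated by the elementary matrices $1+tE_{ij}$, $i\neq j$. Given $n\le m$, the Chinese remainder theorem lifts $t$ to an integer divisible by $p_k$ for all $k\le m$, $k\ne n$; so the image of $\Lambda$ in $\prod_{k\le m}F_k$ contains each factor. Let $G=K_0\rtimes\Lambda$, with $\Lambda$ acting by conjugation in $K$. Elements of $G$ are written $v\lambda$, with $(v\lambda)(v'\lambda')=(v\cdot\lambda v'\lambda^{-1})(\lambda\lambda')$.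

We use density as follows: a function in $L^2(K)$ invariant under left (or right) translation by a dense subgroup is constant, because translation is continuous on $L^2(K)$, so the function is invariant under all of $K$. The next lemma replaces the proportion $1/3$ of Section~\ref{sec:toy}; the point is that the bound is uniform in $v$.

\begin{lemma}\label{lem:conj}
For $1\ne v\in K_0$, the set $\{y\in K:y^{-1}vy\in D\}$ has measure at most $3/7$.
\end{lemma}

\begin{proof}
Pick $n$ with $v_n\ne1$ and put $p=p_n$. If $y^{-1}vy\in D$, then $y_n^{-1}v_ny_ne_1=e_1$, so $v_n$ fixes $y_ne_1$. Every nonzero vector is the first column of a matrix of determinant $1$, and the fibers of $y_n\mapsto y_ne_1$ are the cosets of $D_n$; so $y_ne_1$ is uniformly distributed on the $p^3-1$ nonzero vectors of $\mathbb F_p^3$. The fixed vectors of $v_n$ form a proper subspace, with at most $p^2-1$ nonzero elements. The measure is at most $\frac{p^2-1}{p^3-1}=\frac{p+1}{p^2+p+1}$, and this is at most $\frac37$ because $3(p^2+p+1)-7(p+1)=(3p+2)(p-2)\ge0$.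
\end{proof}

\subsection*{The fiber}
Consider the countable set $I=I_1\sqcup I_2\sqcup I_3\sqcup J$, where
\[I_1=K_0/D,\qquad I_2=K_0,\qquad I_3=\Lambda,\qquad J=\{j_1,j_2\},\]
with base points $o_1=D\in I_1$, $o_2=1\in I_2$, $o_3=1\in I_3$. The set $I_1$ plays the role of $\{1,2,3\}$; the other three summands are the detectors. For $(k,k',\lambda)\in K_0\times K_0\times\Lambda$ let $\rho(k,k',\lambda)$ be the permutation of $I$ given by left multiplication by $k$ on $I_1$, by $k'$ on $I_2$, by $\lambda$ on $I_3$, and the identity on $J$. This is an action of the product group. Let $\Gamma$ be the free group on $I$ and $B=L(\Gamma)$, a II$_1$ factor with $L^2(B)=\ell^2(\Gamma)$ and canonical unitaries $b_i$, $i\in I$. A permutation of $I$ induces an automorphism of $\Gamma$, hence a trace-preserving automorphism of $B$, again denoted $\rho(k,k',\lambda)$.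

\subsection*{The algebra and the action}
Let $P=L^\infty(K)\overline\otimes B$, viewed as bounded measurable functions $f:K\to B$ with trace $\int_K\tau(f(y))\,dy$. It contains $B$ as constant functions and $L^\infty(K)$ as its center. For $\gamma\in K_0$ and $g=v\lambda\in G$ define
\[(\sigma_\gamma f)(y)=\rho(\gamma,\gamma,1)\big(f(y\gamma)\big),\qquad(\alpha_gf)(y)=\rho(y^{-1}vy,1,\lambda)\big(f(\lambda^{-1}y)\big).\]
The map $y\mapsto y^{-1}vy\in K_0$ depends on finitely many coordinates of $y$, so it takes finitely many values, each on a clopen set. Hence these formulas define trace-preserving automorphisms of $P$. They are actions: $(\sigma_\gamma\sigma_{\gamma'}f)(y)=\rho(\gamma\gamma',\gamma\gamma',1)(f(y\gamma\gamma'))$, and for $g=v\lambda$, $g'=v'\lambda'$,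
\[(\alpha_g\alpha_{g'}f)(y)=\rho(y^{-1}vy,1,\lambda)\,\rho(y^{-1}\lambda v'\lambda^{-1}y,1,\lambda')\big(f(\lambda'^{-1}\lambda^{-1}y)\big)=(\alpha_{gg'}f)(y).\]
They commute, since $\rho(\gamma,\gamma,1)\rho(\gamma^{-1}y^{-1}vy\gamma,1,\lambda)=\rho(y^{-1}vy,1,\lambda)\rho(\gamma,\gamma,1)$ gives
\begin{equation}\label{eq:commute}
(\sigma_\gamma\alpha_gf)(y)=\rho(y^{-1}vy\gamma,\gamma,\lambda)\big(f(\lambda^{-1}y\gamma)\big)=(\alpha_g\sigma_\gamma f)(y).
\end{equation}
Let $M=P\rtimes_\sigma K_0$, with canonical unitaries $w_\gamma$. It has a faithful normal tracial state and separable predual. As $\alpha$ commutes with $\sigma$, it extends to a trace-preserving action of $G$ on $M$ by $\alpha_g(w_\gamma)=w_\gamma$. On $\phi\in L^\infty(K)$ the actions are $\sigma_\gamma(\phi)=\phi(\,\cdot\,\gamma)$, $\alpha_\lambda(\phi)=\phi(\lambda^{-1}\,\cdot)$ and $\alpha_v(\phi)=\phi$.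

\section{Approximate intertwiners in $M$}\label{sec:estimate}

Factoriality of $M$, (H1) and (H2) all ask what an element $x\in M$ looks like when $b_ix\approx x\alpha_g(b_i)$ for a few $i$. The two generators indexed by $J$, which are fixed by all our automorphisms, force the coefficients of $x$ to be almost scalar-valued. This rests on Kesten's theorem (1959): in the left regular representation $\ell$ of the free group on two generators $j_1,j_2$, the operator $\sum_{j}(\ell(j)+\ell(j)^*)$ has norm $2\sqrt3$.

\begin{lemma}\label{lem:kesten}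
For $\xi\in L^2(B)$ we have $\sum_{j\in J}\|b_j\xi-\xi b_j\|_2^2\ge\frac12\|\xi-\tau(\xi)1\|_2^2$.
\end{lemma}

\begin{proof}
Let $\Gamma_J\le\Gamma$ be the free group on $J$. It acts by conjugation on $\Gamma\setminus\{1\}$; let $\theta$ be the corresponding representation on $\ell^2(\Gamma\setminus\{1\})$ and $T=\sum_{j\in J}(\theta(j)+\theta(j)^*)$. We claim that $\langle T\xi,\xi\rangle\le2\sqrt3\|\xi\|^2$.

It suffices to take $\xi$ finitely supported on one orbit $\Gamma_J/H$. The stabilizer $H$ is contained in the centralizer of a nontrivial element of a free group, so it is cyclic, and trivial or infinite. Hence there are unit vectors $\zeta_k\in\ell^2(H)$ with $\langle\ell(h)\zeta_k,\zeta_k\rangle\to1$ for all $h\in H$ (normalized indicators of long intervals when $H\cong\mathbb Z$). Choose a section $r:\Gamma_J/H\to\Gamma_J$ and identify $\ell^2(\Gamma_J)=\ell^2(\Gamma_J/H)\otimes\ell^2(H)$ via $r(c)h\leftrightarrow(c,h)$. Then $\ell(a)(\delta_c\otimes\zeta)=\delta_{ac}\otimes\ell(h_{a,c})\zeta$ with $h_{a,c}=r(ac)^{-1}a\,r(c)\in H$, so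
\[\langle\ell(a)(\xi\otimes\zeta_k),\xi\otimes\zeta_k\rangle=\sum_c\xi(c)\overline{\xi(ac)}\,\langle\ell(h_{a,c})\zeta_k,\zeta_k\rangle\to\langle\theta(a)\xi,\xi\rangle .\]
The claim follows from Kesten's theorem.

For $\xi\perp1$ we get $\sum_j\|b_j\xi-\xi b_j\|_2^2=\sum_j\|\theta(j)\xi-\xi\|^2=4\|\xi\|^2-\langle T\xi,\xi\rangle\ge(4-2\sqrt3)\|\xi\|^2\ge\frac12\|\xi\|^2$. Replacing $\xi$ by $\xi-\tau(\xi)1$ does not change the commutators.
\end{proof}

Fix $g=v\lambda\in G$ and $x=\sum_\gamma x_\gamma w_\gamma\in M$ with $x_\gamma\in P$. Put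
\[\kappa(y,\gamma)=\rho(y^{-1}vy\gamma,\gamma,\lambda),\qquad t_\gamma(y)=\tau(x_\gamma(y)),\qquad\varepsilon_i=\|b_ix-x\alpha_g(b_i)\|_2,\]
and $\varepsilon_J^2=\varepsilon_{j_1}^2+\varepsilon_{j_2}^2$. Let $m$ be the measure on $K\times K_0$ with density $|t_\gamma(y)|^2$ with respect to Haar measure times counting measure, and let $\Omega_i=\{(y,\gamma):\kappa(y,\gamma)i\ne i\}$. The measure $m$ records where the scalar part of $x$ lives.

\begin{lemma}\label{lem:mass}
For every $i\in I$,
\begin{align}
\|x\|_2^2-m(K\times K_0)&=\sum_\gamma\int_K\|x_\gamma(y)-t_\gamma(y)1\|_2^2\,dy\le2\varepsilon_J^2,\label{eq:scalar}\\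
m(\Omega_i)&\le\tfrac12\big(\varepsilon_i+2\sqrt2\,\varepsilon_J\big)^2.\label{eq:moved}
\end{align}
\end{lemma}

\begin{proof}
By \eqref{eq:commute} applied to the constant function $b_i$, we have $\sigma_\gamma(\alpha_g(b_i))(y)=b_{\kappa(y,\gamma)i}$. By \eqref{eq:fourier},
\begin{equation}\label{eq:basic}
\varepsilon_i^2=\sum_\gamma\int_K\|b_ix_\gamma(y)-x_\gamma(y)b_{\kappa(y,\gamma)i}\|_2^2\,dy .
\end{equation}
The equality in \eqref{eq:scalar} is Pythagoras' theorem in $L^2(B)$. Since $\kappa$ fixes $J$, the inequality follows from \eqref{eq:basic} for $i\in J$ and Lemma~\ref{lem:kesten} applied to each $x_\gamma(y)$. For \eqref{eq:moved}, write $x'_\gamma=x_\gamma-t_\gamma1$; then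
\[t_\gamma(b_i-b_{\kappa i})=(b_ix_\gamma-x_\gamma b_{\kappa i})-b_ix'_\gamma+x'_\gamma b_{\kappa i}.\]
Take norms in $L^2(K\times K_0,L^2(B))$. The left side has norm $(2m(\Omega_i))^{1/2}$, since $\|b_i-b_{i'}\|_2^2=2$ for $i\ne i'$. On the right, the norms are $\varepsilon_i$ and, twice, at most $\sqrt2\,\varepsilon_J$.
\end{proof}

The function $t_1\in L^\infty(K)$ satisfies $|t_1|\le\|x_1\|\le\|x\|$. For $g=1$ and $i=o_2$ we have $\kappa(y,\gamma)o_2=\gamma$, so $\Omega_{o_2}=K\times(K_0\setminus\{1\})$. Splitting each $x_\gamma$ into $x'_\gamma$ and $t_\gamma$, we get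
\begin{equation}\label{eq:close}
\|x-t_1\|_2^2\le2\varepsilon_J^2+\tfrac12\big(\varepsilon_{o_2}+2\sqrt2\,\varepsilon_J\big)^2,\qquad\text{where }\varepsilon_i=\|[b_i,x]\|_2 .
\end{equation}
So whatever almost commutes with three of the free generators is close to $L^\infty(K)$.

\section{The hypotheses (H1) and (H2)}\label{sec:hyp}

\begin{proposition}\label{prop:factor}
$M$ is a II$_1$ factor.
\end{proposition}

\begin{proof}
If $x$ is in the center of $M$, then $x=t_1\in L^\infty(K)$ by \eqref{eq:close}. Commutation with $w_\gamma$ gives $x(\,\cdot\,\gamma)=x$ for all $\gamma$ in the dense subgroup $K_0$, so $x$ is constant. Also $M\supset B$ is infinite-dimensional.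
\end{proof}

\begin{proposition}\label{prop:H1}
Let $S=\{b_{j_1},b_{j_2},b_{o_1},b_{o_2},b_{o_3}\}$. For all $g\in G\setminus\{1\}$ and all unitaries $U\in M$,
\[\sum_{s\in S}\|sU-U\alpha_g(s)\|_2^2\ge\frac2{91}.\]
Hence {\rm(H1)} holds.
\end{proposition}

\begin{proof}
Write $g=v\lambda$, let $\varepsilon^2$ be the left side, and apply Lemma~\ref{lem:mass} to $x=U$. We bound the total mass of $m$ from both sides. By \eqref{eq:scalar}, $m(K\times K_0)\ge1-2\varepsilon^2$. By \eqref{eq:moved}, each of $\Omega_{o_1},\Omega_{o_2},\Omega_{o_3}$ has mass at most $\frac12(1+2\sqrt2)^2\varepsilon^2\le8\varepsilon^2$, so their union $\Omega$ has mass at most $24\varepsilon^2$.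

A pair $(y,\gamma)$ lies outside $\Omega$ if and only if $\lambda=1$, $\gamma=1$ and $y^{-1}vy\in D$. If $\lambda\ne1$, the complement of $\Omega$ is empty. If $\lambda=1$, then $v\neq1$, and the complement has mass $\int_{\{y^{-1}vy\in D\}}|t_1|^2\,dy\le\frac37$ by Lemma~\ref{lem:conj} and $|t_1|\le\|U\|=1$. In both cases $1-2\varepsilon^2\le\frac37+24\varepsilon^2$, so $\varepsilon^2\ge\frac47\cdot\frac1{26}=\frac2{91}$. Theorem~\ref{thm:positive}(b) gives (H1).
\end{proof}

The proof uses that $U$ is unitary only through $\|U\|=\|U\|_2=1$, which prevents $m$ from concentrating on the small set $\{y^{-1}vy\in D\}$. For a general $a\in M$ nothing prevents this.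

\begin{remark}\label{rem:detectors}
Neither $I_2$ nor $I_3$ can be deleted from $I$. Without $I_3$, the automorphism $\alpha_\lambda$ with $\lambda=1+p_1\cdots p_mE_{12}$ fixes every $b_i$, every $w_\gamma$ and every function of $y_1,\dots,y_m$. These automorphisms tend to the identity as $m\to\infty$, and the inequality in Theorem~\ref{thm:positive}(b) fails for every $S$ and $\delta$.

For $I_2$, let $1\ne v\in F_n$, $C_\gamma=\{y:y^{-1}vy=\gamma\}$ and $W=\sum_{\gamma\in F_n}1_{C_\gamma}w_\gamma$. We have $1_{C_\gamma}w_\gamma=w_\gamma1_{C_\gamma\gamma}$, and the sets $C_\gamma\gamma=vC_\gamma$ partition $K$. So $WbW^*=\sum_\gamma1_{C_\gamma}\rho(\gamma,\gamma,1)(b)$ for $b\in B$. Thus $W$ is unitary and $Wb_iW^*=\alpha_v(b_i)$ for $i\notin I_2$. Both $\operatorname{Ad}W$ and $\alpha_v$ fix the functions that do not depend on $y_n$ and the $w_{\gamma'}$ with $\gamma'_n=1$. Without $I_2$, the automorphisms $\operatorname{Ad}W^*\circ\alpha_v$ tend to the identity as $n\to\infty$, and the inequality fails again.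
\end{remark}

For (H2) recall that $\Lambda=SL_3(\mathbb Z)$ has property (T) (Kazhdan): a unitary representation of $\Lambda$ without nonzero invariant vectors has no almost invariant unit vectors, so that any sequence of vectors with $\|\lambda\xi_n-\xi_n\|\to0$ for all $\lambda$ satisfies $\|\xi_n\|\to0$.

\begin{proposition}\label{prop:H2}
{\rm(H2)} holds.
\end{proposition}

\begin{proof}
Let $(a_n)$ be central in $M$ with $\alpha_g(a_n)-a_n\to0$ for all $g$. By \eqref{eq:close} there are $\phi_n\in L^\infty(K)$ with $\|\phi_n\|\le\|a_n\|$ and $\|a_n-\phi_n\|_2\to0$. For $\lambda\in\Lambda$,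
\[\|\phi_n(\lambda^{-1}\,\cdot)-\phi_n\|_2\le\|\alpha_\lambda(a_n)-a_n\|_2+2\|a_n-\phi_n\|_2\to0 .\]
As $\Lambda$ has dense image in $K$, its representation on $L^2(K)\ominus\mathbb C1$ by left translation has no nonzero invariant vector. Property (T) applied to $\xi_n=\phi_n-\int\phi_n$ gives $\|\phi_n-\int\phi_n\|_2\to0$, so $(a_n)$ is trivial.
\end{proof}

\begin{remark}\label{rem:nonfull}
Let $\phi_n$ be the indicator of $\{y:y_n\in E_n\}$, where $E_n\subset F_n$ has proportion between $1/3$ and $2/3$. Then $\phi_n$ commutes with $P$, and with $w_\gamma$ as soon as $\gamma_n=1$, while $\|\phi_n-\tau(\phi_n)1\|_2^2\ge2/9$. So $M$ is not full, and since $\alpha_v(\phi_n)=\phi_n$, the action of $K_0$ alone fails (H2). Also $F_1$ is a finite normal subgroup of $G$, so the uniform measure on $F_1\setminus\{1\}$ shows that $G$ is inner amenable. Both facts are forced by Theorem~\ref{thm:positive}.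
\end{remark}

\section{Central sequences in the crossed product}\label{sec:central}

By Propositions~\ref{prop:factor} and~\ref{prop:H1} and Lemma~\ref{lem:outer}, $N=M\rtimes G$ is a II$_1$ factor; let $u_g$ be its canonical unitaries. We glue group elements as in Section~\ref{sec:toy}, choosing over $y$ the element $v$ that acts on the fiber as a prescribed $d$. For $d\in F_n$ put
\[x_n(d)=\sum_{v\in F_n}1_{A_n(v,d)}u_v,\qquad A_n(v,d)=\{y\in K:\ y_n\,d\,y_n^{-1}=v\}.\]
For fixed $d$, the sets $A_n(v,d)$, $v\in F_n$, partition $K$ and depend only on $y_n$.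

\begin{lemma}\label{lem:rep}
The map $d\mapsto x_n(d)$ is a unitary representation of $F_n$ in $N$, and $\tau(x_n(d))=0$ for $d\ne1$.
\end{lemma}

\begin{proof}
Since $\alpha_v$ is trivial on $L^\infty(K)$, the $u_v$ with $v\in K_0$ commute with $L^\infty(K)$. Hence
\[x_n(d)x_n(d')=\sum_{v,v'}1_{A_n(v,d)\cap A_n(v',d')}u_{vv'}=x_n(dd'),\]
because $A_n(v'',dd')$ is the disjoint union of the sets $A_n(v,d)\cap A_n(v',d')$ with $vv'=v''$. Also $x_n(1)=1$, and $x_n(d)^*=\sum_v1_{A_n(v,d)}u_{v^{-1}}=x_n(d^{-1})$ because $A_n(v,d)=A_n(v^{-1},d^{-1})$. Finally $\tau(x_n(d))$ is the measure of $A_n(1,d)$, which is empty for $d\ne1$.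
\end{proof}

\begin{proposition}\label{prop:central}
For any choice of $d_n\in D_n$, the sequence $x_n=x_n(d_n)$ is central in $N$.
\end{proposition}

\begin{proof}
Write $A_n(v)=A_n(v,d_n)$. The algebra $N$ is generated by $L^\infty(K)$ and the unitaries $b_i$, $w_\gamma$, $u_{v'}$, $u_\lambda$. We show that each generator commutes with $x_n$ exactly, for $n$ large. The same then holds for every element of the $*$-algebra they generate, which is $\|\cdot\|_2$-dense.

\emph{Functions.} $L^\infty(K)$ is commutative and commutes with the $u_v$, so it commutes with $x_n$.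

\emph{The $b_i$.} The projections $1_{A_n(v)}$ are orthogonal and commute with $b_i$ and the $u_{v'}$, so $x_nb_ix_n^*=\sum_v1_{A_n(v)}\alpha_v(b_i)$. On $A_n(v)$ we have $y^{-1}vy=d_n$, hence $x_nb_ix_n^*=\rho(d_n,1,1)(b_i)$. This is $b_i$ for $i\notin I_1$. For $i=kD\in I_1$ and $n$ so large that $k_n=1$, the elements $d_n$ and $k$ commute and $d_nkD=kd_nD=kD$. This is the only place where $d_n\in D_n$ is used.

\emph{The $w_\gamma$.} Since $\alpha_v(w_\gamma)=w_\gamma$, the unitary $w_\gamma$ commutes with $u_v$. If $\gamma_n=1$, then $\sigma_\gamma(1_{A_n(v)})=1_{A_n(v)}(\,\cdot\,\gamma)=1_{A_n(v)}$.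

\emph{The $u_{v'}$, $v'\in K_0$.} We have $u_{v'}x_nu_{v'}^*=\sum_v1_{A_n(v)}u_{v'vv'^{-1}}$, which is $x_n$ if $v'_n=1$.

\emph{The $u_\lambda$.} We have $\lambda^{-1}y\in A_n(v)$ if and only if $y_nd_ny_n^{-1}=\lambda v\lambda^{-1}$, so $\alpha_\lambda(1_{A_n(v)})=1_{A_n(\lambda v\lambda^{-1})}$. Also $u_\lambda u_vu_\lambda^*=u_{\lambda v\lambda^{-1}}$. Conjugation by $u_\lambda$ permutes the terms of $x_n$, so $u_\lambda x_nu_\lambda^*=x_n$ for every $n$.
\end{proof}

McDuff's theorem (1970) states that a II$_1$ factor $N$ with separable predual satisfies $N\cong N\overline\otimes R$ if and only if it has central sequences $(x_n)$, $(x'_n)$ with $\|[x_n,x'_n]\|_2\not\to0$.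

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The factor $M$ and the action $\alpha$ satisfy (H1) and (H2) by Propositions~\ref{prop:factor}, \ref{prop:H1} and~\ref{prop:H2}, and $N$ is a II$_1$ factor. Take $d_n=1+E_{23}$ and $d'_n=1+E_{32}$. Both fix $e_1$, so they lie in $D_n$, and $d_nd'_n-d'_nd_n=E_{22}-E_{33}\ne0$. The sequences $x_n=x_n(d_n)$ and $x'_n=x_n(d'_n)$ are central by Proposition~\ref{prop:central}. By Lemma~\ref{lem:rep}, $\|x_n-t1\|_2^2=1+|t|^2\ge1$ for all $t\in\mathbb C$, so $(x_n)$ is nontrivial and $N$ is not full. Moreover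
\[\|[x_n,x'_n]\|_2^2=2-2\operatorname{Re}\tau\big(x_n(d_nd'_n(d'_nd_n)^{-1})\big)=2,\]
and McDuff's theorem gives $N\cong N\overline\otimes R$.
\end{proof}

\begin{remark}
The Fourier coefficients of $x_n$ are the projections $1_{A_n(v,d_n)}$, supported at elements $v\ne1$. For each finite $S\subset M$ we have $\sum_{s\in S}\|[s,x_n]\|_2^2\to0$ while $\sum_v\|1_{A_n(v,d_n)}\|_2^2=1$. So for large $n$ some coefficient $a=1_{A_n(v,d_n)}\neq0$ makes $\sum_{s\in S}\|sa-a\alpha_v(s)\|_2^2/\|a\|_2^2$ as small as we like: these projections are the elements on which the gap of Theorem~\ref{thm:positive}(c) fails.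
\end{remark}

\begin{thebibliography}{9}
\bibitem{Connes} Connes, \emph{Classification of injective factors}, 1976.
\bibitem{MV} Amine Marrakchi and Stefaan Vaes, \emph{Spectral gap and strict outerness for actions of locally compact groups on full factors}, arXiv:2201.01055 (2022).
\end{thebibliography}
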